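\title{Open colorings that reduce neither to clopen nor to open dense colorings}

\begin{abstract}
An open coloring on a separable metric space is an open symmetric set of pairs of distinct points. We consider the conjecture that every open coloring on an uncountable space becomes clopen, or becomes dense, on some uncountable subspace. We show that the conjecture fails if $\mathfrak d=\aleph_1$ or $\mathrm{non}(\mathcal M)=\aleph_1$, and in particular under the Continuum Hypothesis. Since it follows from the Open Coloring Axiom, it is independent of ZFC. Both counterexamples consist of the pairs of branches of a tree that split at an even level, with a closed set of pairs removed that is thin but meets the square of every uncountable set.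
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All spaces in this paper are separable metric spaces. For a space $E$ let
\[
E^\dagger=E^2\setminus\{(p,p):p\in E\}
\]
with the subspace topology from $E^2$. A \emph{coloring} on $E$ is a set $W\subseteq E^\dagger$ that is symmetric: $(p,q)\in W$ whenever $(q,p)\in W$. It is an \emph{open}, a \emph{clopen} or an \emph{open dense} coloring if it has this property as a subset of $E^\dagger$. For $T\subseteq E$ the set $W\cap T^\dagger$ is a coloring on $T$, and it is open in $T^\dagger$ if $W$ is open.

Let $E$ be uncountable and let $W$ be an open coloring on $E$. We say that $W$ \emph{can be reduced to a clopen coloring} if $W\cap T^\dagger$ is clopen in $T^\dagger$ for some uncountable $T\subseteq E$, and that $W$ \emph{can be reduced to an open dense coloring} if $W\cap T^\dagger$ is dense in $T^\dagger$ for some uncountable $T\subseteq E$. The problem, taken from \cite{OV}, is to determine the status in ZFC of the following statement.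

\begin{quote}
\textbf{Conjecture.} Every open coloring on an uncountable separable metric space can be reduced to a clopen or to an open dense coloring.
\end{quote}

An open coloring is a graph on $E$ whose edges survive small perturbations. It splits $E^\dagger$ into three parts: $W$ itself, its boundary $\overline W\setminus W$, and its exterior $E^\dagger\setminus\overline W$. The coloring is clopen when the boundary is empty and dense when the exterior is empty, so the conjecture says that one of the two kinds of non-edges can always be removed by passing to an uncountable subspace. The simplest cases suggest that this is so. Call $T\subseteq E$ \emph{homogeneous} if $T^\dagger\subseteq W$ or $T^\dagger\cap W=\emptyset$; in both cases $W\cap T^\dagger$ is clopen in $T^\dagger$. By Ramsey's theorem there is always an infinite homogeneous set, so the statement holds with ``infinite'' in place of ``uncountable''. For complete spaces a short tree argument proves the conjecture itself (Proposition~\ref{prop:complete}). And the conjecture asks for much less than a homogeneous set. One may therefore expect a proof in ZFC. We show that there is none.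

To state the results we recall two cardinals. Let $\omega=\{0,1,2,\dots\}$ and let $\omega^\omega$ be the space of functions $\omega\to\omega$ with the product of the discrete topologies; it is homeomorphic to the space of irrationals. Write $f\le^* g$ if $f(m)\le g(m)$ for all but finitely many $m$.
\begin{itemize}
\item $\mathfrak d$ is the least size of a \emph{dominating} family, that is, a family $\mathcal D\subseteq\omega^\omega$ such that every $f\in\omega^\omega$ satisfies $f\le^* g$ for some $g\in\mathcal D$.
\item $\mathrm{non}(\mathcal M)$ is the least size of a non-meager set of reals, where a set is \emph{meager} if it is a countable union of nowhere dense sets.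
\end{itemize}
Both cardinals lie between $\aleph_1$ and $2^{\aleph_0}$. A countable family $\{g_i:i\in\omega\}$ does not dominate $m\mapsto 1+\max_{i\le m}g_i(m)$, while $\omega^\omega$ is dominating; countable sets of reals are meager, while $\mathbb R$ is not, by the Baire category theorem. Hence the Continuum Hypothesis CH, the statement $2^{\aleph_0}=\aleph_1$, implies $\mathfrak d=\mathrm{non}(\mathcal M)=\aleph_1$.

\begin{theorem}\label{thm:main}
Assume $\mathfrak d=\aleph_1$ or $\mathrm{non}(\mathcal M)=\aleph_1$. Then there are an uncountable separable metric space $E$ and an open coloring $W$ on $E$ such that, for every uncountable $T\subseteq E$, the set $W\cap T^\dagger$ is neither closed nor dense in $T^\dagger$. Hence $W$ can be reduced neither to a clopen nor to an open dense coloring. Moreover: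
\begin{itemize}
\item[(a)] if $\mathfrak d=\aleph_1$, then $E$ can be taken to be a subspace of $\omega^\omega$;
\item[(b)] if $\mathrm{non}(\mathcal M)=\aleph_1$, then $E$ can be taken to be a subspace of a compact, zero-dimensional metrizable space.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:indep}
The conjecture implies $\mathfrak d>\aleph_1$ and $\mathrm{non}(\mathcal M)>\aleph_1$; in particular CH refutes it. The Open Coloring Axiom implies it. Hence the conjecture is independent of ZFC. It holds in ZFC for analytic spaces $E$.
\end{corollary}

Section~\ref{sec:positive} treats the cases in which the conjecture holds and shows what a counterexample has to avoid. Section~\ref{sec:scheme} reduces Theorem~\ref{thm:main} to three conditions on a closed set of pairs. Part (a), the shorter construction, is proved in Section~\ref{sec:d} and part (b) in Section~\ref{sec:non}; the two proofs are independent of each other, and either one settles the case of CH. Section~\ref{sec:end} contains the proof of Corollary~\ref{cor:indep}.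

\medskip
\noindent\textbf{Conventions.} An ordinal is the set of smaller ordinals, and $\omega_1$ is the first uncountable ordinal. Every countable subset of $\omega_1$ is bounded, and every uncountable subset is unbounded. For each $\delta$ with $1\le\delta<\omega_1$ we fix a surjection $e_\delta:\omega\to\delta$; it lists the predecessors of $\delta$ in a sequence, so that a construction at stage $\delta$ can attend to finitely many of them at a time. For $f\in\omega^\omega$, $f{\restriction}n$ is the sequence $(f(0),\dots,f(n-1))$, and $\omega^{<\omega}$ is the countable set of finite sequences in $\omega$. The sets $\{g:g{\restriction}n=f{\restriction}n\}$ form a neighborhood base at $f$. For distinct $f,g\in\omega^\omega$ let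
\[
\Delta(f,g)=\min\{n:f(n)\ne g(n)\}.
\]
If $\Delta(f,g)=m$, then every pair that agrees with $(f,g)$ up to and including place $m$ has the same $\Delta$. So $\Delta$ is locally constant on $(\omega^\omega)^\dagger$.

For a subset $T$ of a space $E$ let $T'$ be the set of \emph{condensation points} of $T$ in $T$: the points $p\in T$ such that every neighborhood of $p$ contains uncountably many points of $T$. The set $T\setminus T'$ is countable, since it is covered by those members of a countable base that meet $T$ in a countable set. Consequently $T'$ is uncountable if $T$ is, and $(T')'=T'$.

\section{Homogeneous sets}\label{sec:positive}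

The natural attempt to prove the conjecture assumes that density fails everywhere and builds a set without edges. It succeeds in complete spaces.

\begin{proposition}\label{prop:complete}
Let $E$ be an uncountable complete separable metric space and $W$ an open coloring on $E$ that cannot be reduced to an open dense coloring. Then there is an uncountable $P\subseteq E$ with $W\cap P^\dagger=\emptyset$.
\end{proposition}

\begin{proof}
We define uncountable sets $T_s\subseteq E$ for finite binary sequences $s$, starting with $T_\emptyset=E$. Given $T_s$, the set $W\cap (T_s')^\dagger$ is not dense in $(T_s')^\dagger$. So there are distinct $p_0,p_1\in T_s'$ and open sets $O_0\ni p_0$, $O_1\ni p_1$, with disjoint closures and of diameter at most $2^{-|s|}$, such that $W$ is disjoint from $(O_0\cap T_s')\times(O_1\cap T_s')$. Let $T_{s0}=O_0\cap T_s'$ and $T_{s1}=O_1\cap T_s'$; these sets are uncountable because $p_0,p_1\in (T_s')'$. For $x\in 2^\omega$, completeness gives a unique point $p_x\in\bigcap_n\overline{T_{x\restriction n}}$. Let $x\ne y$ have longest common initial segment $s$, say with $x$ extending $s0$ and $y$ extending $s1$. Then $p_x\in\overline{T_{s0}}$ and $p_y\in\overline{T_{s1}}$, so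 $p_x\neq p_y$, and $(p_x,p_y)$ is a limit of pairs in $T_{s0}\times T_{s1}\subseteq E^\dagger\setminus W$. Since $E^\dagger\setminus W$ is closed in $E^\dagger$, we get $(p_x,p_y)\notin W$. Take $P=\{p_x:x\in2^\omega\}$.
\end{proof}

Completeness is used only to find the points $p_x$. In an arbitrary space the tree of sets $T_s$ still exists, but its branches may converge to points outside $E$, and in a counterexample all but countably many branches of every such tree must do so. There are $2^{\aleph_0}$ trees to defeat, which suggests a construction of $E$ by recursion of length $\omega_1$ under a hypothesis that lets $\aleph_1$ objects stand in for $2^{\aleph_0}$ many.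

Some such hypothesis is necessary. Todor\v{c}evi\'c's Open Coloring Axiom OCA \cite{To} asserts the following dichotomy for every separable metric space $E$ and every open coloring $W$ on $E$: either there is an uncountable $T\subseteq E$ with $T^\dagger\subseteq W$, or $E=\bigcup_{n\in\omega}E_n$ with $W\cap E_n^\dagger=\emptyset$ for all $n$. OCA is consistent relative to ZFC and follows from the Proper Forcing Axiom. Feng \cite{Fe} proved in ZFC that the dichotomy holds when $E$ is analytic, that is, a continuous image of a complete separable metric space, with a perfect set $T$ in the first alternative.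

\begin{proposition}\label{prop:oca}
If $E$ is uncountable and the dichotomy holds for $E$ and $W$, then $W$ can be reduced to a clopen coloring.
\end{proposition}

\begin{proof}
In the first alternative $T$ is an uncountable homogeneous set. In the second, some $E_n$ is uncountable, and it is homogeneous.
\end{proof}

\section{Parity and a closed set of pairs}\label{sec:scheme}

A counterexample needs, inside the square of every uncountable set, both a pair in the exterior and a pair on the boundary. We reserve the pairs with odd $\Delta$ for the first purpose and look for boundary pairs among those with even $\Delta$. The idea is visible on $\omega^\omega$ itself.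

\begin{example}\label{ex:baire}
Write $f\le g$ if $f(m)\le g(m)$ for \emph{all} $m$. Let $K$ be the set of pairs $(f,g)\in(\omega^\omega)^\dagger$ with $f\le g$ or $g\le f$. It is closed, because $f\not\le g$ is witnessed by a single coordinate. Let $W$ be the set of pairs with even $\Delta$ that are not in $K$; this is an open coloring.

It is not dense: $(0,0,0,\dots)$ and $(0,1,0,\dots)$ have $\Delta=1$, and so do all nearby pairs. It is not closed: let $f=(0,0,\dots)$, $g=(1,1,\dots)$, and let $f_l$ consist of $l\ge1$ zeros followed by twos. Then $\Delta(f_l,g)=0$, $f_l(0)<g(0)$ and $f_l(l)>g(l)$, so $(f_l,g)\in W$, while $(f_l,g)\to(f,g)\in K$.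

By Proposition~\ref{prop:complete} these properties cannot pass to all uncountable subsets. They fail in three different ways.
\begin{itemize}
\item Let $T_1=\{f:f(m)=0\text{ for all odd }m\}$. All pairs have even $\Delta$, and $W\cap T_1^\dagger$ is dense in $T_1^\dagger$: if $f(m)<g(m)$ at $m=\Delta(f,g)$, changing $f(l)$ to $g(l)+1$ at a large even $l$ gives a nearby pair in $W$.
\item Let $T_2=\{f\in2^\omega:f(3k+1)=1-f(3k),\ f(3k+2)=0\text{ for all }k\}$. Two members first differ at some place $3k$, and they differ in the opposite direction at $3k+1$. So no pair is in $K$, and $W\cap T_2^\dagger$ is the clopen set of pairs with even $\Delta$.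
\item Let $T_3=\{f_x:x\in2^\omega\}$, where $f_x(m)=\sum_{j\le m}x(j)2^{m-j}$. If $x,y$ first differ at $d$ and $x(d)<y(d)$, then $f_x,f_y$ agree below $d$ and $f_y(m)-f_x(m)\ge 2^{m-d}-(2^{m-d}-1)=1$ for $m\ge d$. So every pair is in $K$, and $W\cap T_3^\dagger=\emptyset$.
\end{itemize}
\end{example}

The next lemma says that these are the only obstacles: its three conditions exclude, in order, sets like $T_1$, $T_2$ and $T_3$. It is stated for a space that maps injectively to $\omega^\omega$, because in Section~\ref{sec:non} the space carries a finer topology than its image.

\begin{lemma}\label{lem:scheme}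
Let $E$ be an uncountable separable metric space and $\pi:E\to\omega^\omega$ a continuous injection; write $\Delta(p,q)$ for $\Delta(\pi(p),\pi(q))$. Let $K\subseteq E^\dagger$ be symmetric and closed in $E^\dagger$. Suppose that every uncountable $T\subseteq E$ has the following properties.
\begin{itemize}
\item[(O)] Some pair in $T^\dagger$ has odd $\Delta$.
\item[(H)] Some pair in $T^\dagger\cap K$ has even $\Delta$.
\item[(T)] Every pair in $(T')^\dagger$ lies in the closure of $T^\dagger\setminus K$.
\end{itemize}
Then $W=\{(p,q)\in E^\dagger:\Delta(p,q)\text{ is even}\}\setminus K$ is an open coloring, and for every uncountable $T\subseteq E$ the set $W\cap T^\dagger$ is neither closed nor dense in $T^\dagger$.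
\end{lemma}

\begin{proof}
Since $\pi$ is continuous, $\Delta$ is locally constant on $E^\dagger$. So the set of pairs with even $\Delta$ is clopen, and $W$ is open; it is symmetric because $\Delta$ and $K$ are. Let $T$ be uncountable. The pair given by (O) has a neighborhood on which $\Delta$ is odd, and this neighborhood misses $W$; so $W\cap T^\dagger$ is not dense in $T^\dagger$. Apply (H) to the uncountable set $T'$ to get $(p,q)\in(T')^\dagger\cap K$ with even $\Delta$. Then $(p,q)\notin W$. By (T), every neighborhood of $(p,q)$ contains a pair in $T^\dagger\setminus K$, and in a small neighborhood this pair has the same even $\Delta$, so it lies in $W\cap T^\dagger$. Hence $W\cap T^\dagger$ is not closed in $T^\dagger$.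
\end{proof}

The letters stand for ``odd'', ``hit'' and ``thin''. The coloring $W$ is the intersection of two colorings, each of which is reducible: the pairs with even $\Delta$ form a clopen coloring, and $E^\dagger\setminus K$ is dense in $(E')^\dagger$ by (T) applied to $T=E'$. The tension is between (H), which wants $K$ large, and (T), which wants it small. In both constructions the points are indexed by $\omega_1$, thinness comes from the well-ordering, and the cardinal hypothesis is used only for (O) and (H).

\section{A counterexample from $\mathfrak d=\aleph_1$}\label{sec:d}

We keep the set $K$ of comparable pairs from Example~\ref{ex:baire} and choose a subspace $E\subseteq\omega^\omega$. To get (T) we make $E$ well-ordered by eventual domination: a later function is eventually above an earlier one and so cannot be below it everywhere. To get (O) and (H) we note what $T_1$ and $T_2$ have in common: for $f$ in the set and infinitely many $m$, the value $f(m)$ is bounded by a quantity that depends only on $f{\restriction}m$. We make the members of $E$ outgrow every bound of this kind.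

\begin{lemma}\label{lem:scale}
Assume $\mathfrak d=\aleph_1$. There are $f_\beta\in\omega^\omega$ $(\beta<\omega_1)$ such that:
\begin{itemize}
\item[(i)] each $f_\beta$ is strictly increasing;
\item[(ii)] if $\gamma<\beta$, then $f_\gamma(m)<f_\beta(m)$ for all but finitely many $m$;
\item[(iii)] for every $F:\omega^{<\omega}\to\omega$, all but countably many $\beta$ satisfy $f_\beta(m)>F(f_\beta{\restriction}m)$ for all but finitely many $m$.
\end{itemize}
\end{lemma}

\begin{proof}
Transferring a dominating family of size $\aleph_1$ along a bijection between $\omega$ and $\omega^{<\omega}$, we get functions $h_\xi:\omega^{<\omega}\to\omega$ $(\xi<\omega_1)$ such that every $F:\omega^{<\omega}\to\omega$ satisfies $F\le h_\xi$ off a finite set, for some $\xi$. Let $f_0(m)=m$. For $1\le\beta<\omega_1$, with $f_\gamma$ defined for $\gamma<\beta$, define by recursion on $m$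
\[
f_\beta(m)=1+\sum_{j<m}f_\beta(j)+\sum_{i\le m}\Bigl(h_{e_\beta(i)}(f_\beta{\restriction}m)+f_{e_\beta(i)}(m)\Bigr).
\]
The first sum gives $f_\beta(m)>f_\beta(m-1)$, which is (i). If $\gamma<\beta$, say $\gamma=e_\beta(i)$, then for all $m\ge i$ the second sum gives $f_\beta(m)>f_\gamma(m)$, which is (ii), and $f_\beta(m)>h_\gamma(f_\beta{\restriction}m)$. For (iii), take $\xi$ with $F\le h_\xi$ off a finite set, and let $\beta>\xi$. Only finitely many of the sequences $f_\beta{\restriction}m$ lie in that finite set, so $f_\beta(m)>h_\xi(f_\beta{\restriction}m)\ge F(f_\beta{\restriction}m)$ for all large $m$.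
\end{proof}

The hypothesis is exactly what (iii) requires: applied to $F(\sigma)=g(|\sigma|)$, property (iii) shows that $\{f_\beta:\beta<\omega_1\}$ is dominating.

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Let $E=\{f_\beta:\beta<\omega_1\}$, which is uncountable because the $f_\beta$ are distinct by (ii). Let $\pi$ be the inclusion and $K$ the closed symmetric set of pairs in $E^\dagger$ that are comparable in $\le$. We verify the conditions of Lemma~\ref{lem:scheme} for $T=\{f_\beta:\beta\in B\}$, where $B\subseteq\omega_1$ is uncountable.

\emph{Condition (O).} Suppose that no pair in $T^\dagger$ has odd $\Delta$. If $m$ is odd and two members of $T$ agree below $m$, they also agree at $m$. So there is $F:\omega^{<\omega}\to\omega$ with $f_\beta(m)=F(f_\beta{\restriction}m)$ for all $\beta\in B$ and all odd $m$. As $B$ is uncountable, this contradicts (iii).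

\emph{Condition (T).} Let $f_\alpha,f_\beta\in T'$ be distinct, $m=\Delta(f_\alpha,f_\beta)$; by symmetry let $f_\alpha(m)<f_\beta(m)$. Given $l>m$, uncountably many $\gamma\in B$ satisfy $f_\gamma{\restriction}l=f_\alpha{\restriction}l$, so one of them has $\gamma>\beta$. Then $f_\gamma(m)=f_\alpha(m)<f_\beta(m)$, and $f_\gamma(j)>f_\beta(j)$ for large $j$ by (ii). Thus $(f_\gamma,f_\beta)\in T^\dagger\setminus K$, and these pairs converge to $(f_\alpha,f_\beta)$ as $l\to\infty$.

\emph{Condition (H).} We need $\alpha,\beta\in B$ with $f_\alpha\le f_\beta$ everywhere, while (ii) gives only eventual domination. The plan is to find a node $\sigma$ of even length $m$ above which the value $f_\beta(m)$ can be arbitrarily large; since $f_\beta$ is increasing, one large value keeps $f_\beta$ above $f_\alpha$ on a long interval. The difficulty is that the place from which $f_\beta$ dominates $f_\alpha$ depends on $\beta$, whereas $\beta$ must be chosen after the length of the interval is known. We remove the dependence by comparing both functions with an intermediate $f_{\beta_0}$.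

For each $\sigma\in\omega^{<\omega}$ that is an initial segment of a member of $T$, choose $\alpha_\sigma\in B$ such that $f_{\alpha_\sigma}$ extends $\sigma$. There are countably many $\alpha_\sigma$; let $\beta_0<\omega_1$ be greater than all of them. By (ii), for each $\beta\in B$ with $\beta>\beta_0$ there is $n_\beta$ with $f_{\beta_0}(j)\le f_\beta(j)$ for $j\ge n_\beta$. One value $n$ occurs uncountably often, so there is an uncountable $B_1\subseteq B$ with
\begin{equation}\label{eq:uniform}
f_{\beta_0}(j)\le f_\beta(j)\qquad\text{for all }\beta\in B_1\text{ and }j\ge n.
\end{equation}

For $\sigma$ of length $m$ let $V_\sigma=\{f_\beta(m):\beta\in B_1,\ f_\beta{\restriction}m=\sigma\}$. We claim that $V_\sigma$ is infinite for some $\sigma$ of even length $m\ge n$. Otherwise let $F(\sigma)=\max V_\sigma$ when $\sigma$ has even length at least $n$ and $V_\sigma\neq\emptyset$, and $F(\sigma)=0$ for all other $\sigma$. Then $f_\beta(m)\le F(f_\beta{\restriction}m)$ for all $\beta\in B_1$ and all even $m\ge n$, which contradicts (iii).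

Fix such $m$ and $\sigma$, and let $\alpha=\alpha_\sigma$. As $\alpha<\beta_0$, there is $m'\ge m$ with $f_\alpha(j)\le f_{\beta_0}(j)$ for $j\ge m'$. As $V_\sigma$ is infinite, there is $\beta\in B_1$ with $f_\beta{\restriction}m=\sigma$ and $f_\beta(m)>f_\alpha(m')$. Then $f_\alpha\le f_\beta$:
\begin{itemize}
\item for $j<m$, $f_\alpha(j)=\sigma(j)=f_\beta(j)$;
\item for $m\le j\le m'$, $f_\alpha(j)\le f_\alpha(m')<f_\beta(m)\le f_\beta(j)$ by (i);
\item for $j>m'$, $f_\alpha(j)\le f_{\beta_0}(j)\le f_\beta(j)$ by \eqref{eq:uniform}, since $m'\ge m\ge n$.
\end{itemize}
The first two lines also give $\Delta(f_\alpha,f_\beta)=m$, which is even. So $(f_\alpha,f_\beta)\in T^\dagger\cap K$ is the required pair.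
\end{proof}

\section{A counterexample from $\mathrm{non}(\mathcal M)=\aleph_1$}\label{sec:non}

A non-meager family of functions gives a different tool: for every function $H$, some member of the family \emph{equals} $H$ at infinitely many places. A correct guess can be used in two ways. In the proof of (O) above, a bad set $T$ was described by a function $F$ that predicts the next value; a point that guesses the prediction can avoid it. In the proof of (H), a set $T$ was represented by the function $\sigma\mapsto\alpha_\sigma$; a point that guesses $\alpha_\sigma$ can declare the pair it forms with $\alpha_\sigma$ to be in $K$. So $K$ is now built by hand: each point $\beta$ \emph{catches} a few earlier points at each even level, and $K$ is the set of pairs in which one point catches the other.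

\subsection{Guessing on a finitely branching tree}

The point under construction may arrive at any node of level $n$, so a guess is useful only if it is correct on the whole level. This can be arranged when the levels are finite. Let
\[
S_n=\prod_{j<n}\{0,\dots,j+2\},\qquad S=\bigcup_nS_n,\qquad [S]=\prod_{j\in\omega}\{0,\dots,j+2\}\subseteq\omega^\omega .
\]
Each $S_n$ is a finite set of sequences of length $n$, the set $S$ is countably infinite, and a node of $S_n$ has $n+3$ successors. Natural numbers are ordinals, so functions $S\to\omega_1$ cover both uses described above.

\begin{lemma}\label{lem:guess}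
Assume $\mathrm{non}(\mathcal M)=\aleph_1$. There are functions $g_\eta:S\to\omega_1$ $(\eta<\omega_1)$ such that for every $H:S\to\omega_1$ there is $\eta<\omega_1$ with $g_\eta{\restriction}S_n=H{\restriction}S_n$ for infinitely many even $n$ and for infinitely many odd $n$.
\end{lemma}

\begin{proof}
Let $X\subseteq\mathbb R$ be non-meager of size $\aleph_1$. Then $X\setminus\mathbb Q$ is non-meager in $\mathbb R$, hence also in $\mathbb R\setminus\mathbb Q$: if the closure of a set $N$ of irrationals contains an interval $I$, then the closure of $N$ in $\mathbb R\setminus\mathbb Q$ contains $I\setminus\mathbb Q$, so sets that are nowhere dense in $\mathbb R\setminus\mathbb Q$ are nowhere dense in $\mathbb R$. The space $\omega^S$ with the product topology is homeomorphic to $\omega^\omega$, hence to $\mathbb R\setminus\mathbb Q$. So there is a non-meager set $\{x_\xi:\xi<\omega_1\}\subseteq\omega^S$.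

Fix $H_0:S\to\omega$. For $N\in\omega$ the set of $x\in\omega^S$ with $x{\restriction}S_n=H_0{\restriction}S_n$ for some even $n\ge N$ is open, because $S_n$ is finite. It is dense, because a basic open set restricts $x$ on finitely many levels only. The same holds with ``odd'' in place of ``even''. The complement of the intersection of these countably many dense open sets is meager, so some $x_\xi$ lies in the intersection. This $x_\xi$ agrees with $H_0$ on $S_n$ for infinitely many even and infinitely many odd $n$.

Let $(g_\eta)_{\eta<\omega_1}$ list the functions $e_\delta\circ x_\xi$ for $1\le\delta<\omega_1$ and $\xi<\omega_1$. Given $H:S\to\omega_1$, its range is countable and so contained in some $\delta$ with $1\le\delta<\omega_1$. Choose $H_0:S\to\omega$ with $H=e_\delta\circ H_0$, and $\xi$ as above. Then $e_\delta\circ x_\xi$ agrees with $H$ on every level on which $x_\xi$ agrees with $H_0$.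
\end{proof}

\subsection{The branches and the caught points}

By recursion on $\beta<\omega_1$ we define a branch $v_\beta\in[S]$ and finite sets $Q_\beta(n)\subseteq\beta$, the points that $\beta$ catches at level $n$. Let $v_0\in[S]$ be arbitrary and $Q_0(n)=\emptyset$ for all $n$. Let $\beta\ge1$ and suppose that $\sigma=v_\beta{\restriction}n\in S_n$ is defined. At level $n=2k$ or $n=2k+1$ the point $\beta$ consults the guesses $g_{e_\beta(i)}(\sigma)$ for $i\le k$; thus each $g_\eta$ with $\eta<\beta$ is consulted at all large levels.
\begin{itemize}
\item If $n=2k$, let $Q_\beta(n)$ be the set of all $\alpha<\beta$ with $v_\alpha{\restriction}n=\sigma$ that belong to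
\[
\{g_{e_\beta(i)}(\sigma):i\le k\}\cup\{e_\beta(i):i\le k\}.
\]
It has at most $2k+2=n+2$ elements. Choose $v_\beta(n)\in\{0,\dots,n+2\}$ different from $v_\alpha(n)$ for all $\alpha\in Q_\beta(n)$.
\item If $n=2k+1$, let $Q_\beta(n)=\emptyset$ and choose $v_\beta(n)\in\{0,\dots,n+2\}\setminus\{g_{e_\beta(i)}(\sigma):i\le k\}$.
\end{itemize}
Both choices are possible, since at most $n+2$ of the $n+3$ values are excluded. For instance, with $\eta=e_\beta(0)$, at level $0$ the point $\beta$ catches $\eta$ and, if it is below $\beta$, also $g_\eta(\emptyset)$; it takes a value in $\{0,1,2\}$ different from the first values of their branches; at level $1$ it avoids the single value $g_\eta(v_\beta{\restriction}1)$. The ordinals $e_\beta(i)$ are included only to keep the branches distinct.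

\begin{lemma}\label{lem:Q}
For all $\beta<\omega_1$ and $n\in\omega$:
\begin{itemize}
\item[(i)] $|Q_\beta(n)|\le n+2$;
\item[(ii)] if $\alpha\in Q_\beta(n)$, then $\alpha<\beta$, $n$ is even and $\Delta(v_\alpha,v_\beta)=n$;
\item[(iii)] $v_\alpha\ne v_\beta$ for $\alpha<\beta$.
\end{itemize}
\end{lemma}

\begin{proof}
Item (i) was noted above. In (ii), $v_\alpha{\restriction}n=v_\beta{\restriction}n$ and $v_\alpha(n)\ne v_\beta(n)$ by construction. For (iii) let $\alpha=e_\beta(i)$ and $n=2i$. Either $v_\alpha{\restriction}n\neq v_\beta{\restriction}n$, or $\alpha\in Q_\beta(n)$ and (ii) applies.
\end{proof}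

\subsection{Making the catching relation closed}

Nothing in the construction prevents branches $v_{\beta_l}$, each catching a fixed $\gamma$, from converging to a branch $v_\beta$ that does not catch $\gamma$. We therefore refine the topology: each point records, level by level, the initial segments of the branches that it has caught so far. Put
\[
A_\beta(n)=\{v_\alpha{\restriction}n:\alpha\in Q_\beta(j)\text{ for some }j<n\}\subseteq S_n,\qquad p_\beta=(v_\beta,A_\beta),
\]
\[
E=\{p_\beta:\beta<\omega_1\}\subseteq Z=[S]\times\prod_n\mathcal P(S_n),
\]
where $\mathcal P(S_n)$ is the set of subsets of $S_n$. As a countable product of finite discrete spaces, $Z$ is compact, metrizable and zero-dimensional, so $E$ is a separable metric space. The projection $\pi(v,A)=v$ is continuous, and it is injective on $E$ by Lemma~\ref{lem:Q}(iii), which also shows that $E$ is uncountable. For distinct $p=(v,A)$ and $q=(w,C)$ in $E$ write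
\[
p\to q\quad\text{if}\quad w{\restriction}n\in A(n)\text{ for all }n>\Delta(v,w),
\]
and let $K$ be the set of $(p,q)\in E^\dagger$ with $p\to q$ or $q\to p$.

\begin{lemma}\label{lem:arrow}
The set $K$ is symmetric and closed in $E^\dagger$. For $\beta\ne\gamma$ and $m=\Delta(v_\beta,v_\gamma)$, we have $p_\beta\to p_\gamma$ if and only if $\gamma\in Q_\beta(m)$.
\end{lemma}

\begin{proof}
Suppose $p\not\to q$, with $p=(v,A)$, $q=(w,C)$, and fix $n>\Delta(v,w)$ with $w{\restriction}n\notin A(n)$. Consider the pairs $((v_1,A_1),(w_1,C_1))\in E^\dagger$ with $v_1{\restriction}n=v{\restriction}n$, $w_1{\restriction}n=w{\restriction}n$ and $A_1(n)=A(n)$. They form a neighborhood of $(p,q)$, they have the same $\Delta$, and $w_1{\restriction}n\notin A_1(n)$. So the relation $\to$ is closed in $E^\dagger$, and $K$ is the union of this relation and its mirror image.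

If $\gamma\in Q_\beta(m)$, then $v_\gamma{\restriction}n\in A_\beta(n)$ for all $n>m$ by definition of $A_\beta$. Conversely, let $p_\beta\to p_\gamma$. For each $n>m$ there are $j<n$ and $\alpha\in Q_\beta(j)$ with $v_\alpha{\restriction}n=v_\gamma{\restriction}n$. Since $n>m$, the branches $v_\alpha$ and $v_\gamma$ agree up to and including place $m$, so $\Delta(v_\alpha,v_\beta)=m$, and $j=m$ by Lemma~\ref{lem:Q}(ii). The set $Q_\beta(m)$ is finite, so one $\alpha\in Q_\beta(m)$ serves for infinitely many $n$. Then $v_\alpha=v_\gamma$, and $\gamma=\alpha\in Q_\beta(m)$ by Lemma~\ref{lem:Q}(iii).
\end{proof}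

The refinement costs nothing: (O) and (H) do not mention the topology of $E$, and condensation points are available because the finer topology is still second countable.

\subsection{The three conditions}

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
We verify the conditions of Lemma~\ref{lem:scheme} for $T=\{p_\beta:\beta\in B\}$, where $B\subseteq\omega_1$ is uncountable.

\emph{Condition (O).} Suppose that no pair in $T^\dagger$ has odd $\Delta$. Then for odd $n$ and $\beta\in B$ the value $v_\beta(n)$ depends only on $v_\beta{\restriction}n$, so there is $H:S\to\omega$ with $v_\beta(n)=H(v_\beta{\restriction}n)$ for all $\beta\in B$ and all odd $n$. Take $\eta$ as in Lemma~\ref{lem:guess}, then $\beta\in B$ with $\beta>\eta$, then $i$ with $e_\beta(i)=\eta$, and then an odd $n=2k+1$ with $k\ge i$ and $g_\eta{\restriction}S_n=H{\restriction}S_n$. By construction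
\[
v_\beta(n)\ne g_\eta(v_\beta{\restriction}n)=H(v_\beta{\restriction}n)=v_\beta(n),
\]
a contradiction.

\emph{Condition (H).} For each $\sigma\in S$ that is an initial segment of $v_\beta$ for some $\beta\in B$, choose $\alpha_\sigma\in B$ such that $v_{\alpha_\sigma}$ extends $\sigma$, and let $H(\sigma)=\alpha_\sigma$; let $H(\sigma)=0$ for all other $\sigma\in S$. Take $\eta$ as in Lemma~\ref{lem:guess}. Since $S$ is countable, there is $\beta\in B$ greater than $\eta$ and than all $\alpha_\sigma$. Take $i$ with $e_\beta(i)=\eta$ and an even $n=2k$ with $k\ge i$ and $g_\eta{\restriction}S_n=H{\restriction}S_n$. Let $\sigma=v_\beta{\restriction}n$ and $\alpha=\alpha_\sigma$. Then $\alpha<\beta$, $v_\alpha{\restriction}n=\sigma$ and $\alpha=H(\sigma)=g_{e_\beta(i)}(\sigma)$, so $\alpha\in Q_\beta(n)$. By Lemma~\ref{lem:Q}(ii), $\Delta(v_\alpha,v_\beta)=n$ is even, and by Lemma~\ref{lem:arrow}, $p_\beta\to p_\alpha$. So $(p_\alpha,p_\beta)\in T^\dagger\cap K$.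

\emph{Condition (T).} Let $p_\alpha,p_\beta\in T'$ be distinct, $n=\Delta(v_\alpha,v_\beta)$, and let $O_0\ni p_\alpha$, $O_1\ni p_\beta$ be open. Shrinking these sets, we may assume that the branch of every point of $O_0$ agrees with $v_\alpha$, and the branch of every point of $O_1$ agrees with $v_\beta$, up to and including place $n$. Then every pair in $O_0\times O_1$ has $\Delta=n$. We must find a pair in which neither point catches the other. An earlier point never catches a later one, and a later point catches at most $n+2$ points at level $n$, so we offer it $n+3$ candidates. Since $p_\alpha\in T'$, there are distinct $\gamma_0,\dots,\gamma_{n+2}\in B$ with $p_{\gamma_j}\in O_0$. Since $p_\beta\in T'$, there is $\zeta\in B$ greater than all $\gamma_j$ with $p_\zeta\in O_1$. By Lemma~\ref{lem:Q}(i), some $\gamma_j$ is not in $Q_\zeta(n)$, and $\zeta\notin Q_{\gamma_j}(n)$ because $Q_{\gamma_j}(n)\subseteq\gamma_j$. By Lemma~\ref{lem:arrow}, $p_\zeta\not\to p_{\gamma_j}$ and $p_{\gamma_j}\not\to p_\zeta$. So $(p_{\gamma_j},p_\zeta)\in(T^\dagger\setminus K)\cap(O_0\times O_1)$.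
\end{proof}

In the last step it matters that the bound on $|Q_\zeta(n)|$ depends on $n$ alone: the candidates are chosen before $\zeta$, and a point $\zeta$ allowed to catch any finite number of points could catch them all.

\section{Independence and the size of the continuum}\label{sec:end}

\begin{proof}[Proof of Corollary~\ref{cor:indep}]
By Theorem~\ref{thm:main} the conjecture fails whenever $\min\{\mathfrak d,\mathrm{non}(\mathcal M)\}=\aleph_1$. Both cardinals are at least $\aleph_1$, so this says that the conjecture implies $\mathfrak d>\aleph_1$ and $\mathrm{non}(\mathcal M)>\aleph_1$. Under CH both cardinals equal $\aleph_1$, and CH is consistent relative to ZFC (G\"odel); so the conjecture is not provable in ZFC. By Proposition~\ref{prop:oca} it follows from OCA, which is consistent relative to ZFC; so it is not refutable. For analytic $E$, apply Proposition~\ref{prop:oca} to Feng's theorem \cite{Fe}.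
\end{proof}

In particular the underlying space of every counterexample is non-analytic.

\begin{remark}
The failure of the conjecture is consistent with $2^{\aleph_0}$ arbitrarily large. Adding $\aleph_1$ Cohen reals to any model of ZFC preserves cardinals and does not decrease $2^{\aleph_0}$. The Cohen reals form a Luzin set, an uncountable set that meets every meager set in a countable set. Such a set is non-meager, so $\mathrm{non}(\mathcal M)=\aleph_1$ in the extension and Theorem~\ref{thm:main}(b) applies.
\end{remark}

\begin{remark}
Let $\mathfrak b$ be the least size of a family in $\omega^\omega$ with no $\le^*$-upper bound; the diagonal function of Section~\ref{sec:intro} shows $\mathfrak b\ge\aleph_1$. Each hypothesis of Theorem~\ref{thm:main} implies $\mathfrak b=\aleph_1$. A dominating family has no upper bound $g$, since it must dominate $g+1$. A non-meager subset of $\omega^\omega$ has none, since $\{f:f\le^*g\}$ is the union of the closed nowhere dense sets $\{f:f(m)\le g(m)\text{ for all }m\ge N\}$. Whether $\mathfrak b=\aleph_1$ alone refutes the conjecture is not settled here.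
\end{remark}

\begin{thebibliography}{9}

\bibitem{Fe} Feng, \emph{Homogeneity for open partitions of pairs of reals}, Trans. Amer. Math. Soc. 339, 1993.

\bibitem{OV} Ivan Ongay-Valverde, \emph{Ken's colorful questions}, arXiv:2111.00632 (2021).

\bibitem{To} Todor\v{c}evi\'c, \emph{Partition Problems in Topology}, Contemp. Math. 84, 1989.

\end{thebibliography}
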